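\title{Optimal stopping for many components: the worst case among maximal $k$-degenerate graphs}

\begin{abstract}
The vertices of a known graph become active one by one in a uniformly random order. A player who watches them chooses when to stop, and wants the active vertices to induce as many connected components as possible in expectation. For maximal $k$-degenerate graphs, the limit superior of the optimal score per vertex is known to be $k^k/(k+1)^{k+1}$. We show that the limit inferior is $1/(4k)$. The lower bound is reached by stopping at a fixed time. It is matched, even against a player who knows the whole order in advance, by maximal $k$-degenerate graphs that look locally like the $2k$-regular tree. We also show that every value between the two extremes is a limit point, and that graphs near the minimum have few edge-disjoint short cycles.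
\end{abstract}

\section{The stopping problem and the results}\label{sec:intro}

Let $G$ be a finite graph with $n=|G|$ vertices. For $S\subseteq V(G)$ let $\mathrm{cc}_G(S)$, or $\mathrm{cc}(S)$, be the number of connected components of the induced subgraph $G[S]$, with $\mathrm{cc}(\emptyset)=0$. The vertices become active one by one, in the order given by a uniformly random bijection $\sigma\colon\{1,\dots,n\}\to V(G)$; the active set at time $t$ is $\sigma[t]=\{\sigma(1),\dots,\sigma(t)\}$. A player knows $G$, sees the active vertices as they arrive, and decides when to stop. Formally, a \emph{stopping rule} assigns to each order $\sigma$ a time $\tau(\sigma)\in\{1,\dots,n\}$ and is non-anticipating: if $\sigma'$ agrees with $\sigma$ on $1,\dots,\tau(\sigma)$, then $\tau(\sigma')=\tau(\sigma)$. There are finitely many stopping rules, and we put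
\[
\mathrm{opt}(G)=\max_{\tau}\ \mathbb E\,\mathrm{cc}\big(\sigma[\tau(\sigma)]\big),\qquad f(G)=\frac{\mathrm{opt}(G)}{|G|}.
\]
A player who stops early has few vertices, and a player who stops late has many edges that merge them; $f(G)$ measures how well the two losses can be balanced. The player does at least as well as a blind player, who fixes the time in advance, and at most as well as a clairvoyant player, who knows all of $\sigma$:
\begin{equation}\label{eq:sandwich}
\max_{1\le t\le n}\mathbb E\,\mathrm{cc}(\sigma[t])\ \le\ \mathrm{opt}(G)\ \le\ \mathbb E\max_{1\le t\le n}\mathrm{cc}(\sigma[t]).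
\end{equation}

Fix an integer $k\ge1$. A graph is \emph{$k$-degenerate} if each of its subgraphs has a vertex of degree at most $k$, and \emph{maximal $k$-degenerate} if, in addition, adding any edge between two non-adjacent vertices destroys this property. Let $\mathcal F_k$ be the family of maximal $k$-degenerate graphs. The family $\mathcal F_1$ consists of the trees. The family $\mathcal F_k$ contains the \emph{$k$-trees}, the graphs obtained from the clique $K_k$ by repeatedly adding a vertex adjacent to all vertices of some $k$-clique (see Lemma~\ref{lem:full}).

The problem treated here comes from Laso\'n's paper \cite{Lason}. Its starting point is the known result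
\begin{equation}\label{eq:known}
\limsup_{G\in\mathcal F_k,\ |G|\to\infty}f(G)=c_k:=\frac{k^k}{(k+1)^{k+1}},
\end{equation}
where for $k$-trees $f(G)$ converges to $c_k$. So $k$-trees are asymptotically the best members of $\mathcal F_k$ for the player, and the question is how bad the worst members are: determine $\liminf f(G)$ as $|G|\to\infty$ with $G\in\mathcal F_k$.

\begin{theorem}\label{thm:main}
For every $k\ge1$,
\[
\liminf_{G\in\mathcal F_k,\ |G|\to\infty}f(G)=\lim_{n\to\infty}\ \min_{G\in\mathcal F_k,\ |G|=n}f(G)=\frac1{4k}.
\]
\end{theorem}

The two bounds behind this theorem concern the two ends of \eqref{eq:sandwich}.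

\begin{theorem}\label{thm:lower}
For every $k$-degenerate graph $G$ on $n\ge1$ vertices, maximal or not, there is a deterministic time $t_0$, depending only on $n$ and $k$, with $\mathbb E\,\mathrm{cc}(\sigma[t_0])\ge\frac n{4k}+\frac12$. Hence $f(G)>\frac1{4k}$.
\end{theorem}

\begin{theorem}\label{thm:upper}
For all large $n$ there are graphs $G_n\in\mathcal F_k$ with $|G_n|=n$ such that $\mathbb E\max_t\mathrm{cc}(\sigma[t])\le\big(\frac1{4k}+o(1)\big)n$.
\end{theorem}

By these two theorems and \eqref{eq:sandwich}, the minimum of $f$ over the $n$-vertex graphs in $\mathcal F_k$ lies between $\frac1{4k}$ and $f(G_n)\le\frac1{4k}+o(1)$, which proves Theorem~\ref{thm:main}.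

Call $x$ a \emph{limit point} of $f$ on $\mathcal F_k$ if $f(H_i)\to x$ for some graphs $H_i\in\mathcal F_k$ with $|H_i|\to\infty$.

\begin{theorem}\label{thm:interval}
The set of limit points of $f$ on $\mathcal F_k$ is exactly the interval $\big[\frac1{4k},c_k\big]$.
\end{theorem}

For $k=1$ the interval is the point $\frac14$. For $k=2$ it is $[\frac18,\frac4{27}]$, and for $k\ge3$ it is again non-degenerate, since $c_k=\frac{1}{k+1}(1+\frac1k)^{-k}\ge\frac1{e(k+1)}>\frac1{4k}$.

The last result describes graphs near the minimum. Let $T_d$ be the infinite $d$-regular tree with a root $o$, and let $B_\rho(v)$ be the set of vertices at distance at most $\rho$ from $v$. A vertex $v$ of a graph $G$ is \emph{$(d,\rho)$-good} if $G[B_\rho(v)]$, rooted at $v$, is isomorphic to $T_d[B_\rho(o)]$, rooted at $o$.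

\begin{theorem}\label{thm:structure}
Let $G_n$ be $k$-degenerate graphs with $|G_n|\to\infty$.
\begin{enumerate}
\item[(a)] If $f(G_n)\to\frac1{4k}$, then for every fixed $\ell$ the maximum number of pairwise edge-disjoint cycles of length at most $\ell$ in $G_n$ is $o(|G_n|)$.
\item[(b)] If for each fixed $\rho$ all but $o(|G_n|)$ vertices of $G_n$ are $(2k,\rho)$-good, then $f(G_n)\to\frac1{4k}$.
\end{enumerate}
\end{theorem}

The known result \eqref{eq:known} is used only in the proof of Theorem~\ref{thm:interval}; everything else is proved from scratch.

\section{Counting components along a degeneracy order}\label{sec:orders}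

Let $G$ be $k$-degenerate with $n$ vertices. Remove a vertex of degree at most $k$, repeat in the remaining graph, and list the vertices in the reverse order of removal. In this list the $i$-th vertex has at most $\min(i-1,k)$ earlier neighbors. The number of edges therefore satisfies
\begin{equation}\label{eq:edges}
e(G)\le\sum_{i=1}^n\min(i-1,k)\le k(n-1),
\end{equation}
and for $n\ge k$ the sum equals $\binom k2+k(n-k)$. All members of $\mathcal F_k$ that we construct attain this value. Call an order $v_1,\dots,v_n$ of the vertices of a graph, $n\ge k$, \emph{full} if $v_1,\dots,v_k$ form a clique and every $v_i$ with $i>k$ has exactly $k$ earlier neighbors.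

\begin{lemma}\label{lem:full}
A graph with a full order belongs to $\mathcal F_k$.
\end{lemma}

\begin{proof}
In any subgraph the last vertex has degree at most $k$, so the graph is $k$-degenerate. It has $\binom k2+k(n-k)$ edges, the largest number allowed by \eqref{eq:edges}, so no edge can be added.
\end{proof}

A full order also explains the constants $c_k$ and $\frac1{4k}$. Let $S$ be a set of active vertices, and build $G[S]$ by adding the vertices of $S$ in the full order (not in the order of arrival). When $v$ is added, let $a_v$ be the number of its earlier neighbors in $S$ and $m_v$ the number of existing components that these neighbors meet. The vertex $v$ merges $m_v$ components into one, so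
\[
\mathrm{cc}(S)=\sum_{v\in S}(1-m_v),\qquad \mathbf 1[a_v\ge1]\le m_v\le a_v .
\]
Let each vertex be active independently with probability $p$, which models the time $t\approx pn$. A vertex with $k$ earlier neighbors then contributes, in expectation, at least $p(1-kp)$ and at most $p(1-p)^k$. In a $k$-tree the earlier neighbors of $v$ form a clique, so $m_v\le1$ and the upper value is attained. The derivative of $p(1-p)^k$ is $(1-p)^{k-1}(1-(k+1)p)$, so its maximum is $c_k$, at $p=\frac1{k+1}$. The lower value $p(1-kp)$ has maximum $\frac1{4k}$, at $p=\frac1{2k}$. It is attained if $m_v=a_v$ always, that is, if no added vertex closes a cycle. For $k=1$ the two values coincide. For $k=2$ they differ by $p(1-p)^2-p(1-2p)=p^3$, the probability that a new vertex of a $2$-tree is active together with the edge to which it is attached.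

The natural guess is thus that the worst graphs are those whose active part has few cycles near $p=\frac1{2k}$, and that the answer is $\frac1{4k}$. The lower bound makes this computation exact (Section~\ref{sec:lower}). The upper bound has three obstacles.
\begin{enumerate}
\item[(i)] The player is adaptive, so bounds at fixed times do not suffice (Section~\ref{sec:grid}).
\item[(ii)] For $k\ge2$ and $p>\frac1k$ the quantity $p(1-kp)$ is negative while $\mathrm{cc}\ge0$. So for every graph with a full order the lower value is far from the truth at late times, and one needs an upper bound on $\mathrm{cc}$ that holds when the active part has many cycles (Sections~\ref{sec:tree} and~\ref{sec:local}).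
\item[(iii)] One needs members of $\mathcal F_k$, with about $kn$ edges, in which almost no vertex is near a short cycle (Section~\ref{sec:construction}).
\end{enumerate}

\section{Vertices minus edges}\label{sec:lower}

The \emph{cycle space} of a finite graph $F$ is the span over $\mathbb F_2$ of the edge sets of its cycles, and the \emph{cycle rank} $\mathrm{cyc}(F)$ is its dimension. The standard formula for this dimension reads
\begin{equation}\label{eq:euler}
\mathrm{cc}(F)=|F|-e(F)+\mathrm{cyc}(F).
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Put $t_0=\lfloor\frac n{2k}\rfloor+1$. Then $1\le t_0\le\lfloor\frac n2\rfloor+1\le n$. For $n=1$ the score is $1\ge\frac1{4k}+\frac12$. Let $n\ge2$. Both ends of a given edge lie in $\sigma[t]$ with probability $\frac{t(t-1)}{n(n-1)}$, so \eqref{eq:euler} and \eqref{eq:edges} give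
\[
\mathbb E\,\mathrm{cc}(\sigma[t])\ge h(t)+\mathbb E\,\mathrm{cyc}(G[\sigma[t]]),\qquad h(t)=t-\frac{k\,t(t-1)}n .
\]
Completing the square,
\[
h(t)=\frac{(n+k)^2}{4kn}-\frac kn\,(t-t^*)^2,\qquad t^*=\frac{n+k}{2k}=\frac n{2k}+\frac12 .
\]
Since $|t_0-t^*|\le\frac12$, we get $h(t_0)\ge\frac{(n+k)^2-k^2}{4kn}=\frac n{4k}+\frac12$. Therefore
\begin{equation}\label{eq:lower}
\mathrm{opt}(G)\ge\mathbb E\,\mathrm{cc}(\sigma[t_0])\ge\frac n{4k}+\frac12+\mathbb E\,\mathrm{cyc}(G[\sigma[t_0]]),
\end{equation}
and the last term is nonnegative.
\end{proof}

Degeneracy entered only through the edge bound $e(G)\le k(n-1)$. The term dropped at the end says what a graph near the minimum must avoid: a short cycle is fully active at time $t_0$ with probability bounded away from zero, and then it raises the score.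

\begin{proof}[Proof of Theorem~\ref{thm:structure}(a)]
Write $n=|G_n|$ for short, fix $\ell$, and take $m$ pairwise edge-disjoint cycles of length at most $\ell$ in $G_n$. Those cycles whose vertices all lie in $\sigma[t_0]$ have disjoint nonempty edge sets, so they are linearly independent in the cycle space of the active part. Let $n$ be so large that $t_0\ge\ell$. A cycle with $j\le\ell$ vertices is fully active with probability
\[
\prod_{i=0}^{j-1}\frac{t_0-i}{n-i}\ \ge\ \prod_{i=0}^{\ell-1}\frac{t_0-i}{n-i}=(2k)^{-\ell}+o(1),
\]
because $t_0/n\to\frac1{2k}$. Hence \eqref{eq:lower} gives $m\big((2k)^{-\ell}+o(1)\big)\le n\big(f(G_n)-\frac1{4k}\big)=o(n)$, and so $m=o(n)$.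
\end{proof}

\begin{remark}
Among $k$-degenerate graphs the condition in (a) is not sufficient when $k\ge2$: a path has no cycles, and Theorem~\ref{thm:lower} with $k=1$ gives $f>\frac14>\frac1{4k}$.
\end{remark}

\section{From the clairvoyant player to fixed densities}\label{sec:grid}

A clairvoyant player gains from fluctuations. If the number of components at each time is concentrated near its mean, there is little to gain. To compute variances it is convenient to make the vertices independent. Give the vertices independent times $U_v$, uniform on $[0,1]$, and let $\sigma$ list the vertices by increasing $U_v$. Almost surely the times are distinct, and by symmetry $\sigma$ is uniform. Put $A_p=\{v:U_v\le p\}$. For fixed $p$ the vertices belong to $A_p$ independently with probability $p$, and $\sigma[t]=A_p$ for $p=U_{\sigma(t)}$. This $p$ is random, but adding a vertex raises $\mathrm{cc}$ by at most $1$, so it is enough to control a finite grid of deterministic values of $p$.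

\begin{lemma}\label{lem:grid}
Let $G$ have $n$ vertices, let $L\ge1$ be an integer and $\mu,s\ge0$. Suppose that for each $p\in[0,1]$ there is a random variable $Y(p)$ with $\mathrm{cc}(A_p)\le Y(p)$, $\mathbb EY(p)\le\mu$ and $\operatorname{Var}Y(p)\le s^2$. Then
\[
\mathbb E\max_t\mathrm{cc}(\sigma[t])\le\mu+Ls+\frac nL+L\sqrt n .
\]
\end{lemma}

\begin{proof}
For $1\le j\le L$ let $N_j$ be the number of vertices with $\frac{j-1}L<U_v\le\frac jL$. If $p\in[\frac{j-1}L,\frac jL]$, then $A_p$ arises from $A_{(j-1)/L}$ by adding at most $N_j$ vertices, so $\mathrm{cc}(A_p)\le Y(\frac{j-1}L)+N_j$. Hence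
\[
\max_t\mathrm{cc}(\sigma[t])\le\max_jY\big(\tfrac{j-1}L\big)+\max_jN_j .
\]
For any random variables $Z_1,\dots,Z_L$ we have $\max_jZ_j\le\max_j\mathbb EZ_j+\sum_j|Z_j-\mathbb EZ_j|$, and $\mathbb E|Z_j-\mathbb EZ_j|\le\sqrt{\operatorname{Var}Z_j}$ by the Cauchy--Schwarz inequality. Applied to the variables $Y(\frac{j-1}L)$ this gives $\mu+Ls$. Each $N_j$ is binomial with mean $n/L$ and variance at most $n$, which gives $n/L+L\sqrt n$.
\end{proof}

Variances will be bounded as follows. Let $\xi_1,\dots,\xi_m$ take values in $[0,1]$, and suppose that for each $i$ there are at most $D$ indices $j$, including $j=i$, for which $\xi_i$ and $\xi_j$ may be dependent. Since $\operatorname{Cov}(\xi_i,\xi_j)\le\mathbb E\xi_i\xi_j\le1$, and independent pairs have covariance $0$,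
\begin{equation}\label{eq:variance}
\operatorname{Var}\Big(\sum_i\xi_i\Big)=\sum_{i,j}\operatorname{Cov}(\xi_i,\xi_j)\le mD .
\end{equation}

\begin{example}[the path]\label{ex:path}
Let $k=1$ and let $G$ be the path $v_1\cdots v_n$. Count each component at its leftmost vertex: $\mathrm{cc}(A_p)=\sum_i\xi_i$, where $\xi_i=1$ if $v_i$ is active and $v_{i-1}$ is inactive or does not exist, and $\xi_i=0$ otherwise. Then $\mathbb E\,\mathrm{cc}(A_p)=p+(n-1)p(1-p)\le\frac n4+1$. The variables $\xi_i$ and $\xi_j$ are independent when $|i-j|\ge2$, so the variance is at most $3n$ by \eqref{eq:variance}. Lemma~\ref{lem:grid} with $Y(p)=\mathrm{cc}(A_p)$ and $L=\lceil n^{1/4}\rceil$ gives $\mathbb E\max_t\mathrm{cc}(\sigma[t])\le\frac n4+O(n^{3/4})$. This is Theorem~\ref{thm:upper} for $k=1$.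
\end{example}

\begin{example}[the star]\label{ex:star}
Concentration fails when one vertex influences many terms. In the star on $n$ vertices the center arrives at a uniform time $t\in\{1,\dots,n\}$, and just before there are $t-1$ components. So the clairvoyant player scores at least $\frac{n-1}2$ in expectation, twice as much as on the path.
\end{example}

The general proof follows Example~\ref{ex:path}: bound $\mathrm{cc}(A_p)$ by a sum of local terms, one per vertex, compute the mean of a term, and use locality for the variance. What must change is the local term, since a component of a general graph has no leftmost vertex. We let each component spread a unit weight evenly over its vertices: if $C_v$ is the component of an active vertex $v$, then $\mathrm{cc}(A_p)=\sum_{v\in A_p}1/|C_v|$. Large components carry many cycles, but each of their vertices contributes little, and this removes obstacle (ii). The next section computes the mean of this term in the ideal case of an infinite tree.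

\section{Finite clusters in the regular tree}\label{sec:tree}

Let $d\ge2$ and $T=T_d$. Let each vertex of $T$ be active independently with probability $p\in[0,1]$, let $A$ be the active set, and for $v\in A$ let $C_v$ be the component of $v$ in $T[A]$. Define
\[
\kappa(p)=\mathbb E\Big[\frac{\mathbf 1[o\in A,\ |C_o|<\infty]}{|C_o|}\Big],
\]
with value $0$ inside the expectation when the event fails; this is the number of finite components per vertex. For an edge $vw$, the \emph{branch at $v$ through $w$} is the component of $T-v$ that contains $w$, rooted at $w$. All branches are isomorphic: every vertex has $d-1$ children. A branch is \emph{blocked} if its root is inactive or the component of the root among the active vertices of the branch is finite. Let $\eta=\eta(p)$ be the probability that a given branch is blocked.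

\begin{lemma}\label{lem:tree}
For all $p\in[0,1]$ we have $\kappa(p)=p\eta^d-\frac d2p^2\eta^{2(d-1)}\le\frac1{2d}$.
\end{lemma}

The formula is ``vertices minus edges'' restricted to the finite components: $p\eta^d$ is the density of vertices in finite components, and the second term is the density of their edges. In a finite forest this would be a double count. In the infinite tree the double count is replaced by symmetry.

\begin{proof}
Let $\Phi_v$ be the event that $v\in A$ and $|C_v|<\infty$. On $\Phi_o$ the component $C_o$ is a finite tree, so $e(C_o)=|C_o|-1$ and
\[
\frac1{|C_o|}=1-\frac{e(C_o)}{|C_o|}=1-\sum_{u\in C_o}\frac{\deg_A(u)}{2|C_o|},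
\]
where $\deg_A(u)$ is the number of active neighbors of $u$. The last sum is an average over the whole component; we turn it into a quantity at $o$. For each vertex $u$ there is an automorphism of $T$ that swaps $o$ and $u$: reverse the path from $o$ to $u$, and match the branches that leave the path, of which there are $d-1$ at each end and $d-2$ at each inner vertex. The law of $A$ is invariant under automorphisms and all terms are nonnegative, so
\[
\mathbb E\Big[\mathbf 1_{\Phi_o}\frac{e(C_o)}{|C_o|}\Big]
=\sum_{u}\mathbb E\Big[\mathbf 1_{\Phi_o}\mathbf 1[u\in C_o]\frac{\deg_A(u)}{2|C_o|}\Big]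
=\sum_{u}\mathbb E\Big[\mathbf 1_{\Phi_u}\mathbf 1[o\in C_u]\frac{\deg_A(o)}{2|C_u|}\Big].
\]
The event that $\Phi_u$ holds and $o\in C_u$ is the event that $\Phi_o$ holds and $u\in C_o$, and on it $C_u=C_o$. On $\Phi_o$ there are $|C_o|$ such $u$, so the last sum equals $\frac12\mathbb E[\mathbf 1_{\Phi_o}\deg_A(o)]$. Thus
\[
\kappa(p)=\mathbb P(\Phi_o)-\frac12\sum_{w\sim o}\mathbb P(\Phi_o,\ w\in A).
\]
If $o$ is active, then $C_o$ is finite if and only if all $d$ branches at $o$ are blocked. These branches and $o$ are disjoint, hence independent, so $\mathbb P(\Phi_o)=p\eta^d$. If $o$ and a neighbor $w$ are active, then $C_o$ is finite if and only if the $d-1$ branches at $o$ that avoid $w$ and the $d-1$ branches at $w$ that avoid $o$ are blocked, so $\mathbb P(\Phi_o,\ w\in A)=p^2\eta^{2(d-1)}$. This proves the formula.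

We do not need to know $\eta$. With $x=p\eta^{d-1}\ge0$ and $\eta\le1$,
\[
\kappa(p)=\eta x-\frac d2x^2\le x-\frac d2x^2=\frac1{2d}-\frac d2\Big(x-\frac1d\Big)^2\le\frac1{2d}.\qedhere
\]
\end{proof}

\begin{example}\label{ex:tree}
Let $p<\frac1{d-1}$. The expected number of vertices at depth $j$ of a branch that are joined to the root by an active path is $(d-1)^jp^{j+1}\to0$, so $\eta=1$ and $\kappa(p)=p-\frac d2p^2$. For $d=2k$ this is the lower value $p(1-kp)$ of Section~\ref{sec:orders}, and $p=\frac1d$ shows that the lemma is sharp.

For larger $p$ the two quantities differ. Let $q_j$ be the probability that no active path joins the root of a branch to depth $j$. Then $q_j\uparrow\eta$, $q_0=\varphi(0)$ and $q_{j+1}=\varphi(q_j)$, where $\varphi(y)=1-p+py^{d-1}$. Since $\varphi$ is continuous and nondecreasing, $\eta$ is a fixed point of $\varphi$ and, by induction, $q_j\le y$ for every fixed point $y\in[0,1]$; so $\eta$ is the least one. For $d=4$ and $p=\frac12$ the equation $\varphi(y)=y$ reads $(y-1)(y^2+y-1)=0$. Hence $\eta=\frac{\sqrt5-1}2$, $1-\eta^2=\eta$, and $\kappa(\frac12)=\frac12\eta^4(1-\eta^2)=\frac12\eta^5\approx0.045$, whereas $p(1-2p)=0$.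
\end{example}

\section{Graphs that are locally like the regular tree}\label{sec:local}

The term $1/|C_v|$ is not local, since $C_v$ may be large. Truncating the component at radius $r$ makes the term local, can only increase it, and costs at most $\frac1{r+1}$ in expectation.

\begin{proposition}\label{prop:local}
Let $d\ge2$ and $r,L\ge1$ be integers and $M=\sum_{i=0}^rd^i$. Let $G$ have $n$ vertices, of which at most $b$ are not $(d,r+1)$-good. Then
\[
\mathbb E\max_t\mathrm{cc}(\sigma[t])\le\frac n{2d}+\frac n{r+1}+\frac nL+b+L(M+1)\sqrt n .
\]
\end{proposition}

\begin{proof}
Say \emph{good} for $(d,r+1)$-good, and fix $p\in[0,1]$. For $v\in A_p$ let $C_v$ be the component of $v$ in $G[A_p]$ and $C_v^r\subseteq C_v$ the component of $v$ in $G[A_p\cap B_r(v)]$. Put $\xi_v=1/|C_v^r|$ if $v\in A_p$ and $\xi_v=0$ otherwise. Bounding the terms of vertices that are not good by $1$,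
\[
\mathrm{cc}(A_p)=\sum_{v\in A_p}\frac1{|C_v|}\le Y(p):=b+\sum_{v\text{ good}}\xi_v .
\]

\emph{Mean.} Let $v$ be good. A shortest path from $v$ to a vertex of $B_{r+1}(v)$ stays in $B_{r+1}(v)$, so the isomorphism with the ball of $T_d$ preserves distances from the root and maps $B_r(v)$ onto $B_r(o)$. Hence $\xi_v$ has the law of the variable $\xi_o$ defined in the same way in $T_d$. Let $o$ be active. If $C_o^r$ contains a vertex at distance $r$ from $o$, it contains a path with $r+1$ vertices, so $\xi_o\le\frac1{r+1}$. Otherwise all neighbors of $C_o^r$ lie in $B_r(o)$, so those outside $C_o^r$ are inactive; then $C_o^r=C_o$ is finite and $\xi_o=1/|C_o|$. Thus $\mathbb E\xi_v\le\kappa(p)+\frac1{r+1}$, and Lemma~\ref{lem:tree} gives $\mathbb EY(p)\le b+\frac n{2d}+\frac n{r+1}$.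

\emph{Variance.} The variable $\xi_v\in[0,1]$ depends only on the times of the vertices in $B_r(v)$, so $\xi_v$ and $\xi_w$ are independent if $B_r(v)\cap B_r(w)=\emptyset$. For a good $v$ we have $|B_r(v)|\le M$, because $T_d$ has at most $d^i$ vertices at distance $i$ from $o$. We claim that each vertex $u$ lies in $B_r(w)$ for at most $M$ good vertices $w$. Let $w$ be such a vertex. Every vertex of $B_r(w)$ has all its neighbors in $B_{r+1}(w)$, so it has degree exactly $d$ in $G$. A shortest path from $u$ to $w$ is therefore a walk of length $i\le r$ from $u$ all of whose vertices have degree $d$. There are at most $d^i$ such walks of length $i$, which proves the claim. So for each good $v$ at most $M^2$ good vertices $w$ have $B_r(w)\cap B_r(v)\ne\emptyset$, and \eqref{eq:variance} gives $\operatorname{Var}Y(p)\le nM^2$.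

Lemma~\ref{lem:grid} with $\mu=b+\frac n{2d}+\frac n{r+1}$ and $s=M\sqrt n$ completes the proof.
\end{proof}

Nothing is assumed about the degrees of the vertices that are not good. This is why goodness is required at radius $r+1$ while the truncation is at radius $r$: the ball of radius $r$ does not reveal the degrees of the vertices on its boundary, and the extra step excludes a vertex that, like the center in Example~\ref{ex:star}, influences an unbounded number of terms.

\begin{proof}[Proof of Theorem~\ref{thm:structure}(b)]
Theorem~\ref{thm:lower} gives $f(G_n)>\frac1{4k}$. Fix $r$ and $L$, and apply \eqref{eq:sandwich} and Proposition~\ref{prop:local} with $d=2k$ and $b=o(|G_n|)$. Since $M$ does not depend on $n$, we get $\limsup_nf(G_n)\le\frac1{4k}+\frac1{r+1}+\frac1L$. Let $r,L\to\infty$.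
\end{proof}

\section{Maximal $k$-degenerate graphs that are locally trees}\label{sec:construction}

A finite $2k$-regular graph without short cycles is locally like $T_{2k}$, but it is not $k$-degenerate, since it has no vertex of degree at most $k$. We need a graph that is $2k$-regular almost everywhere and has an order in which the $2k$ neighbors of a typical vertex split into $k$ earlier and $k$ later ones. We arrange the vertices in many layers of a fixed size, each a copy of a finite group $\Gamma$, and join consecutive layers by means of $k$ generators $s_1,\dots,s_k$. A cycle then spells a relation among the generators. For $k\ge2$ an abelian group would give the relation $s_1s_2s_1^{-1}s_2^{-1}=1$ and hence $4$-cycles everywhere, so we first find a finite group without short relations.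

A word in the letters $x_1^{\pm1},\dots,x_k^{\pm1}$ is \emph{reduced} if no letter stands next to its inverse. The reduced words form the free group, with product given by concatenation followed by cancellation; the identity is the empty word $\emptyset$. For elements $s_1,\dots,s_k$ of a group and a word $w$, let $w(s)$ be the element obtained by substituting $s_i$ for $x_i$.

\begin{lemma}\label{lem:group}
For every $R\ge2$ there is a finite group $\Gamma$ with $|\Gamma|\ge R+1$, generated by elements $s_1,\dots,s_k$, such that $w(s)\ne1$ for every nonempty reduced word $w$ of length at most $R$.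
\end{lemma}

\begin{proof}
Let $W$ be the finite set of reduced words of length at most $R$. Left multiplication by $x_i$ in the free group maps $D_i=\{u\in W:x_iu\in W\}$ injectively into $W$. The complements of $D_i$ and of its image in $W$ have the same size, so this map extends to a permutation $s_i$ of $W$. If $u$ and $x_iu$ lie in $W$, then $s_i(u)=x_iu$. If $u$ and $u'=x_i^{-1}u$ lie in $W$, then $u'\in D_i$ and $s_i(u')=u$, so $s_i^{-1}(u)=x_i^{-1}u$. Let $\Gamma$ be the group of permutations of $W$ generated by $s_1,\dots,s_k$, with product $(gg')(u)=g(g'(u))$.

Let $w$ be reduced of length at most $R$. To evaluate $w(s)$ at $\emptyset$ we apply the letters from right to left. All suffixes of $w$ lie in $W$, so each letter acts as left multiplication and takes one suffix to the next. Hence $w(s)$ sends $\emptyset$ to $w$, and $w(s)\neq1$ if $w\ne\emptyset$. The elements $s_1^j$, $0\le j\le R$, send $\emptyset$ to the distinct words $x_1^j$, so $|\Gamma|\ge R+1$.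
\end{proof}

Fix $r\ge1$, put $R=\max(2r+3,k)$, and take $\Gamma,s_1,\dots,s_k$ from Lemma~\ref{lem:group}. Let $\Lambda$ be the graph on $\Gamma\times\mathbb Z$ in which $(g,j)$ is adjacent to $(gs_i,j-1)$ for $1\le i\le k$. The set $\Gamma\times\{j\}$ is \emph{layer} $j$.

\begin{lemma}\label{lem:layers}
Every vertex $(g,j)$ of $\Lambda$ has exactly $k$ neighbors in layer $j-1$, exactly $k$ in layer $j+1$, and no others; and it is $(2k,r+1)$-good.
\end{lemma}

\begin{proof}
For $i\ne l$ the word $x_i^{-1}x_l$ is reduced of length $2\le R$, so $s_i\ne s_l$. The neighbors of $(g,j)$ are the $k$ distinct vertices $(gs_i,j-1)$ and the $k$ distinct vertices $(gs_i^{-1},j+1)$.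

Suppose that $\Lambda$ has a cycle of length at most $2r+3$, and go once around it. A step down multiplies the $\Gamma$-coordinate on the right by some $s_i$, and we record $x_i$; a step up multiplies it by some $s_i^{-1}$, and we record $x_i^{-1}$. Two consecutive letters that are inverse to each other would lead back to the vertex visited two steps before, which does not happen on a cycle. So the recorded word $w$ is reduced and nonempty, has length at most $2r+3\le R$, and $w(s)=1$ because the walk returns to its start. This contradicts Lemma~\ref{lem:group}.

Take a breadth-first tree of the ball $B_{r+1}(v)$ in $\Lambda$. A further edge inside the ball would, with the tree paths from its ends toward $v$, contain a cycle of length at most $2(r+1)+1=2r+3$. So the ball induces a tree, in which every vertex at distance at most $r$ from $v$ has degree $2k$. This tree is the ball of radius $r+1$ in $T_{2k}$.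
\end{proof}

It remains to cut out a finite piece and to complete the bottom layer so that the natural order is full. This is the only place where maximality costs anything.

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
With $r$, $\Gamma$ and $\Lambda$ as above, restrict $\Lambda$ to the layers $0,1,2,\dots$. List layer $0$ as $z_1,\dots,z_{|\Gamma|}$ and join $z_a$ to $z_{a'}$ whenever $1\le|a-a'|\le k$. Order the vertices layer by layer, layer $0$ in the order of the list and the other layers arbitrarily. For $n\ge|\Gamma|$ let $G_n^{(r)}$ be the graph induced by the first $n$ vertices. Since $|\Gamma|\ge k+1$, the first $k$ vertices lie in layer $0$ and form a clique. For $a>k$ the earlier neighbors of $z_a$ are $z_{a-k},\dots,z_{a-1}$. A vertex in a layer $j\ge1$ has as earlier neighbors exactly its $k$ neighbors in layer $j-1$. So the order is full, and $G_n^{(r)}\in\mathcal F_k$ by Lemma~\ref{lem:full}.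

Let $J$ be the last layer that is entirely contained in $G_n^{(r)}$. On the layers $1,\dots,J$ the graphs $G_n^{(r)}$ and $\Lambda$ coincide, and in both graphs an edge changes the layer by at most $1$. If $r+2\le j\le J-r-1$, then in both graphs all paths of length at most $r+1$ from $(g,j)$ stay in the layers $1,\dots,J$. So the two balls of radius $r+1$ coincide, and $(g,j)$ is $(2k,r+1)$-good in $G_n^{(r)}$ by Lemma~\ref{lem:layers}. The other vertices lie in the $r+2$ layers $0,\dots,r+1$ or in the $r+2$ layers $J-r,\dots,J+1$, so there are at most $b=(2r+4)|\Gamma|$ of them, a number independent of $n$.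

Apply Proposition~\ref{prop:local} with $d=2k$, divide by $n$, let $n\to\infty$ with $r$ and $L$ fixed, and then let $L\to\infty$:
\[
\limsup_{n\to\infty}\frac1n\,\mathbb E\max_t\mathrm{cc}_{G_n^{(r)}}(\sigma[t])\le\frac1{4k}+\frac1{r+1}.
\]
Choose integers $n_1<n_2<\cdots$ such that for $n\ge n_r$ the graph $G_n^{(r)}$ is defined and $\frac1n\mathbb E\max_t\mathrm{cc}_{G_n^{(r)}}(\sigma[t])\le\frac1{4k}+\frac2{r+1}$. For $n\ge n_1$ let $r(n)$ be the largest $r$ with $n_r\le n$. Then $r(n)\to\infty$, and $G_n=G_n^{(r(n))}$ has the required property.
\end{proof}

\section{All intermediate values}\label{sec:interval}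

Changing the neighborhood of one vertex of degree $k$ changes $f$ by at most $k/n$. So it is enough to pass from a best graph to a worst graph inside $\mathcal F_k$ by such changes. Full orders make this easy: glue the two graphs along their initial cliques, and shrink one while the other grows.

\begin{proof}[Proof of Theorem~\ref{thm:interval}]
By Theorem~\ref{thm:lower} and \eqref{eq:known}, all limit points lie in $[\frac1{4k},c_k]$.

\emph{The two ends.} Let $Q_n$ have vertices $u_1,\dots,u_n$, where $u_1,\dots,u_k$ form a clique and each $u_i$ with $i>k$ is adjacent exactly to $u_1,\dots,u_k$. This order is full, so $Q_n\in\mathcal F_k$. Stop at $t=\lfloor\frac n{k+1}\rfloor$. With probability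
\[
\prod_{i=0}^{k-1}\frac{n-t-i}{n-i}\longrightarrow\Big(\frac k{k+1}\Big)^k
\]
no clique vertex is active, and then there are $t$ components. Hence $\liminf f(Q_n)\ge\frac1{k+1}(\frac k{k+1})^k=c_k$, and $f(Q_n)\to c_k$ by \eqref{eq:known}. Let $G_n$ be the graph from the proof of Theorem~\ref{thm:upper}, with its full order $w_1,\dots,w_n$. Then $f(G_n)\to\frac1{4k}$ by Theorems~\ref{thm:lower} and~\ref{thm:upper}.

\emph{The chain.} Identify $u_i$ with $w_i$ for $i\le k$, and for $0\le m\le n-k$ let
\[
H_m=Q_n[\{u_1,\dots,u_{n-m}\}]\cup G_n[\{w_1,\dots,w_{k+m}\}].
\]
This graph has $(n-m)+(k+m)-k=n$ vertices, and the order $u_1,\dots,u_{n-m},w_{k+1},\dots,w_{k+m}$ is full, so $H_m\in\mathcal F_k$. Also $H_0=Q_n$ and $H_{n-k}=G_n$.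

Let $0\le m<n-k$. Then $H_m-u_{n-m}$ and $H_{m+1}-w_{k+m+1}$ are the same graph $H'$. The vertex $u_{n-m}$ has degree $k$ in $H_m$, since $n-m>k$. The vertex $w_{k+m+1}$ has degree $k$ in $H_{m+1}$, since it comes last in the full order. Call both vertices $v$, so that $H_m$ and $H_{m+1}$ have the same vertex set and the same stopping rules. Let $S$ be a set of vertices. If $v\notin S$, then $\mathrm{cc}_{H_m}(S)=\mathrm{cc}_{H_{m+1}}(S)$. If $v\in S$, then each of the two numbers has the form $\mathrm{cc}_{H'}(S\setminus\{v\})+1-c$, where $c\in\{0,\dots,k\}$ is the number of components of $H'[S\setminus\{v\}]$ that contain a neighbor of $v$. So the two numbers differ by at most $k$. Every stopping rule therefore has expected scores on $H_m$ and $H_{m+1}$ that differ by at most $k$, and $|f(H_m)-f(H_{m+1})|\le k/n$.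

\emph{Conclusion.} Let $x\in[\frac1{4k},c_k]$, and let $y_n$ be the point nearest to $x$ in the closed interval with endpoints $f(G_n)$ and $f(Q_n)$. The endpoints tend to $\frac1{4k}$ and $c_k$, so $y_n\to x$. The sequence $f(H_0),\dots,f(H_{n-k})$ goes from one endpoint to the other in steps of size at most $k/n$, so some term of it is within $k/n$ of $y_n$. The corresponding graphs lie in $\mathcal F_k$, have $n$ vertices, and their values of $f$ tend to $x$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{Lason}
Micha{\l} Laso\'n, \emph{Optimal stopping for many connected components in a graph}, arXiv:2001.07870 (2020).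

\end{thebibliography}
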